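# Uniform distribution of $\mathrm{frac}(a_iy)$ can fail at a polynomially random $y$

## 1. A random real whose multiples crowd at zero

For a real $x$ write $\mathrm{frac}(x)=x-\lfloor x\rfloor$.

**Theorem A.** Let $c,m\ge 1$ be integers. There are a real $y$ on whose binary expansion no martingale computable in time $O(2^{c|\sigma|})$ succeeds (so $y$ is polynomially random), and a strictly increasing sequence $\langle a_i\rangle$ of nonnegative integers with bounded gaps, with $1^i\mapsto a_i$ polynomial time computable, such that $\mathrm{frac}(a_iy)\in[0,2^{-m})$ for all $i$.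

Let us unpack this. The background is a theorem of Weyl (1916). A sequence $\langle y_j\rangle_{j\in\mathbb N}$ in $[0,1]$ is *uniformly distributed* if for each interval $[u,v]\subseteq[0,1]$ the proportion of $j<N$ with $y_j\in[u,v]$ tends to $v-u$ as $N\to\infty$. Weyl's theorem says that for every sequence $\langle a_i\rangle$ of distinct integers, the sequence $\langle\mathrm{frac}(a_iy)\rangle$ is uniformly distributed for almost every $y\in[0,1]$.

"Almost every" invites a question. If the sequence $\langle a_i\rangle$ is easy to compute, the exceptional null set ought to be an easy null set, and a $y$ that is random against easy tests ought to avoid it. The problem, from Andre Nies, "Logic Blog 2014", arXiv:1504.08163 (2015), makes this precise at the level of polynomial time. It asks whether, for distinct integers $a_i$ with $1^j\mapsto a_j$ polynomial time computable and for every polynomially random $y$, the sequence $\langle\mathrm{frac}(a_iy)\rangle$ is uniformly distributed. Theorem A with $c=m=1$ answers no: all terms lie in $[0,\frac12)$, so the proportion of terms in $[\frac34,1]$ is $0$ and not $\frac14$.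

Here are the notions, with conventions that stay fixed. Computation is by multitape Turing machines. Strings are indexed from $0$, the empty string is $\emptyset$, and $Z\upharpoonright n$ is the string of the first $n$ bits of $Z\in\{0,1\}^\omega$. We write $0.Z=\sum_nZ(n)2^{-n-1}$, and $0.\tau$ for the dyadic rational given by a string $\tau$.

**Definition (martingale, success).** A martingale is a function $M:\{0,1\}^*\to\mathbb Q_{\ge0}$ with $M(\sigma)=\frac12(M(\sigma0)+M(\sigma1))$ for all $\sigma$. Its values are output as pairs (numerator, denominator) in binary. It *succeeds* on $Z$ if $\sup_nM(Z\upharpoonright n)=\infty$.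

Think of $M(\sigma)$ as the capital of a gambler who has seen $\sigma$ and bets on the next bit at fair odds. *Example.* Let $M(\sigma)=2^{|\sigma|}$ if $\sigma$ consists of zeros only, and $M(\sigma)=0$ otherwise. This gambler always stakes everything on $0$; he succeeds on $000\cdots$ and on no other sequence.

**Definition (polynomially random).** $M$ is polynomial time computable if $M(\sigma)$ can be computed in time polynomial in $|\sigma|$. A real $y\in[0,1]$ is polynomially random if no polynomial time computable martingale succeeds on its binary expansion. In general, a real is random for a class of martingales if none of them succeeds on its expansion. "Time $2^{O(|\sigma|)}$" means time $O(2^{c|\sigma|})$ for some constant $c$.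

*Example.* If $Z(2n)=Z(2n+1)$ for all $n$, then $0.Z$ is not polynomially random: bet nothing on even positions, and on an odd position stake everything on a repetition of the previous bit. The capital doubles at every second step.

**Definition (polynomial time sequence).** "$1^j\mapsto a_j$ is polynomial time computable" means that $a_j$, written in binary, can be computed in time polynomial in $j$. *Example.* $a_j=2^j$ qualifies, since it has $j+1$ bits. The sequence $2^{2^j}$ does not: it has $2^j+1$ bits, so even writing it down takes too long.

The time allowed for the term with index $j$ is polynomial in $j$ itself, while the time allowed to the gambler after $n$ bits is polynomial in $n$. To locate $\mathrm{frac}(a_jy)$ up to a constant error when $a_j\le Cj$, one needs only about $\log_2j$ bits of $y$. So, measured in bits $n$ of $y$, such a sequence may spend time $2^{O(n)}$ where the gambler may spend only $n^{O(1)}$. The whole lecture is about this exponential gap.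

Theorem A does not contradict Weyl's theorem. The sequence $\langle a_i\rangle$ it produces is fitted to one particular $y$, which lies in the exceptional null set of that sequence.

We will need one easy fact several times.

**Lemma 1 (irrationality).** If $Z$ is eventually periodic, some martingale computable in linear time succeeds on $Z$. Hence every real that is polynomially random, or random for the martingales computable in time $O(2^{c|\sigma|})$ with $c\ge1$, is irrational.

*Proof.* Let $p$ be a preperiod of $Z$. Put $M(\sigma)=1$ for $|\sigma|\le p$. For $|\sigma|>p$ put $M(\sigma)=2^{|\sigma|-p}$ if $\sigma$ agrees with $Z$ at all positions $\ge p$, and $M(\sigma)=0$ otherwise. If $|\sigma|\geq p$ and $M(\sigma)>0$, exactly one of $\sigma0,\sigma1$ continues the agreement and its value is $2M(\sigma)$, the other value being $0$; if $M(\sigma)=0$ both values are $0$. So $M$ is a martingale, and $M(Z\upharpoonright n)=2^{n-p}$ for $n>p$. Agreement with a fixed periodic pattern is checked while reading $\sigma$, and $2^{|\sigma|-p}$ has at most $|\sigma|+1$ bits, so linear time suffices. An expansion of a rational number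 is eventually periodic. $\square$

## 2. Where the boundary lies: Theorems B, C and D

Theorem A can fail to be an obstacle for two reasons: $y$ may be more random, or $\langle a_i\rangle$ more spread out. Three further theorems say how much of either is needed.

**Theorem B.** Let $1^j\mapsto a_j$ be polynomial time computable with distinct integer values. If no martingale computable in time $2^{O(|\sigma|)}$ succeeds on $y$, then $\langle\mathrm{frac}(a_jy)\rangle$ is uniformly distributed.

By Theorem A, for no fixed $c$ can "time $2^{O(|\sigma|)}$" be replaced by "time $O(2^{c|\sigma|})$".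

**Theorem C.** Let $1^j\mapsto a_j$ be polynomial time computable. Suppose the $a_j$ are distinct integers and for some $\varepsilon>0$ and $J$
$$|a_i-a_j|\ge2^{i^{\varepsilon}}\quad\text{whenever } i>j,\ i\ge J.\tag{1}$$
Then $\langle\mathrm{frac}(a_jy)\rangle$ is uniformly distributed for every polynomially random $y$. This covers, for example, all lacunary sequences ($a_j>0$ and $a_{j+1}\ge\theta a_j$ with $\theta>1$).

*Example.* For $a_i=2^i$ and $i>j$ we have $a_i-a_j\ge2^{i-1}\ge2^{i^{1/2}}$ once $i\ge3$, so (1) holds with $\varepsilon=\frac12$, $J=3$.

**Theorem D.** (i) Let $g:\mathbb N\to\mathbb N$ be nondecreasing with $1^i\mapsto1^{g(i)}$ polynomial time computable, and suppose $g(i)=i^{o(1)}$, i.e. for each $\delta>0$, $g(i)\le i^\delta$ for all large $i$. Then there are a polynomially random $y$ and a strictly increasing polynomial time computable sequence with $a_i-a_j\ge2^{g(i)}$ for all $i>j$ and $\mathrm{frac}(a_iy)<\frac12$ for all $i$.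

(ii) Growth alone does not suffice: there are a polynomially random $y$ and a strictly increasing polynomial time computable $\langle a_j\rangle$ with $a_j\ge2^j$ for all but finitely many $j$, such that $\langle\mathrm{frac}(a_jy)\rangle$ is not uniformly distributed.

Part (i) says that the $i^\varepsilon$ in (1) cannot be lowered to any such $g$. Part (ii) says that (1) must control differences, not just size.

## 3. The sequences $i$ and $2^i$ by hand

Let $e(x)=e^{2\pi ix}$. Weyl's criterion, a textbook theorem, says that $\langle\mathrm{frac}(x_j)\rangle$ is uniformly distributed if and only if $\frac1N\sum_{j<N}e(hx_j)\to0$ for every integer $h\ge1$.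

**The sequence $a_i=i$.** Let $y$ be irrational and $h\ge1$. Then $e(hy)\ne1$ and, by the geometric sum,
$$\Big|\sum_{j<N}e(hjy)\Big|=\Big|\frac{e(hNy)-1}{e(hy)-1}\Big|\le\frac{2}{|e(hy)-1|}.$$
Dividing by $N$ gives the limit $0$. So every irrational $y$, and by Lemma 1 every polynomially random $y$, is good for this sequence.

**The sequence $a_i=2^i$.** Let $y=0.Z$ be irrational. Then $\mathrm{frac}(2^iy)=0.Z(i)Z(i+1)\cdots$, so $\mathrm{frac}(2^iy)<\frac12$ exactly when $Z(i)=0$. Let us check by hand just the intervals $[0,\frac12]$ and $[\frac12,1]$. Suppose the frequency of zeros in $Z$ does not tend to $\frac12$. Exchanging the two digits if necessary, we find a rational $\delta\in(0,\frac12)$ such that, for infinitely many $N$, at least $(\frac12+\delta)N$ of the first $N$ bits are $0$. Let the gambler multiply the capital by $1+\delta$ after a $0$ and by $1-\delta$ after a $1$, starting with capital $1$. This is a polynomial time computable martingale. For the $N$ just mentioned, the logarithm of the capital is at least $N$ times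
$$\big(\tfrac12+\delta\big)\ln(1+\delta)+\big(\tfrac12-\delta\big)\ln(1-\delta)=\tfrac12\ln(1-\delta^2)+\delta\ln\frac{1+\delta}{1-\delta}\ge-\tfrac23\delta^2+2\delta^2=\tfrac43\delta^2.$$
Here we used $\ln(1-x)\ge-x/(1-x)\ge-\frac43x$ for $0\le x\le\frac14$, and $\ln\frac{1+\delta}{1-\delta}\ge2\delta$. So the capital is unbounded, and $y$ is not polynomially random.

In this second case the terms are spread out: the $i$-th term is decided by bit $i$, and a gambler working in time polynomial in $i$ can follow. The first case worked for an algebraic reason. A subsequence of $0,1,2,\dots$ with bounded gaps has neither advantage, and that is where Theorem A lives.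

## 4. Weyl's second moment argument as a betting strategy

The sensible first approach is to take a proof of Weyl's theorem and turn it into a gambler. Here is such a proof. Fix $h\ge1$ and an integer $k_0\ge2$. For $k\ge k_0$ let
$$S_k(x)=k^{-2}\sum_{k\le j<k^2}e(ha_jx).$$
Since the $a_j$ are distinct, $\int_0^1|S_k|^2\,dx=(k^2-k)/k^4\le k^{-2}$. This is summable, so $\sum_k|S_k(x)|^2<\infty$ for almost every $x$, hence $S_k(x)\to0$ for almost every $x$. Step 1 below turns this into Weyl's criterion. Summing over $k$ only up to $k^2$ makes the second moments summable. Dropping the first $k$ indices costs only $1/k$, and it will pay off in Theorem C, where (1) gives information only about large indices.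

To convert this into betting, let the capital at $\sigma$ be the average of $\sum_k|S_k|^2$ over the interval of reals that begin with $\sigma$. For $|\sigma|=n$ put
$$[\sigma]=[0.\sigma,\,0.\sigma+2^{-n}],\qquad E_k(\sigma)=2^n\int_{[\sigma]}|S_k(x)|^2dx.$$
Since $[\sigma]$ is the union of its halves $[\sigma0],[\sigma1]$, the function $E_k$ satisfies the martingale equation, with real values.

*Example.* Let $a_j=j$, $h=1$, $k=2$. Then $S_2(x)=\frac14(e(2x)+e(3x))$ and $|S_2(x)|^2=\frac18(1+\cos2\pi x)$. So $E_2(\emptyset)=\frac18$ and $E_2(0)=\frac18$, while $E_2(00)=\frac18+4\cdot\frac18\cdot\frac1{2\pi}=\frac18+\frac1{4\pi}$ and $E_2(01)=\frac18-\frac1{4\pi}$. The mean of the last two is $\frac18$, as it must be. Note that the values are irrational; the strategy will have to be rounded.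

Put $D_k=(k^2-k)/k^4\le k^{-2}$ and $H_k(\sigma)=E_k(\sigma)-D_k$. For an integer $b$ and $|\sigma|=n$ let $c(b,\sigma)=2^n\int_{[\sigma]}e(bx)\,dx$. Then $c(0,\sigma)=1$, and for $b\ne0$ integration gives
$$c(b,\sigma)=e(b\cdot0.\sigma)\,\frac{e(b2^{-n})-1}{2\pi i\,b2^{-n}},\qquad|c(b,\sigma)|\le\frac{2^n}{\pi|b|}.\tag{2}$$
Expand $|S_k|^2=k^{-4}\sum_{i,j}e(h(a_i-a_j)x)$. The $k^2-k$ diagonal terms contribute $D_k$, so
$$H_k(\sigma)=k^{-4}\sum_{\substack{k\le i,j<k^2\\ i\ne j}}c\big(h(a_i-a_j),\sigma\big).\tag{3}$$

The next lemma collects what this approach yields. The function $K(n)$ in it says how many blocks $k$ the gambler must take into account after $n$ bits.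

**Lemma 2.** Let $1^j\mapsto a_j$ be polynomial time computable with distinct integer values, and fix $h\ge1$, $k_0\ge2$. Let $K:\mathbb N\to\mathbb N$ be nondecreasing with $K(n)\ge k_0$, let $1^n\mapsto K(n)$ be computable in time polynomial in $n+K(n)$, and suppose
$$\sum_{k>K(n)}|H_k(\sigma)|\le2^{-n-1}\quad\text{whenever }|\sigma|=n.\tag{4}$$
Then there is a martingale $M$, computable in time polynomial in $|\sigma|+K(|\sigma|)$, such that for every $y=0.Z$: if $M$ does not succeed on $Z$, then $\frac1N\sum_{j<N}e(ha_jy)\to0$.

*Proof.*

**Step 1: from block sums to averages.** The purpose of this step is to reduce the conclusion to $\sum_{k\ge k_0}|S_k(y)|^2<\infty$. Let $W_N=\frac1N\sum_{j<N}e(ha_jy)$. The sums $W_{k^2}$ and $S_k(y)$ differ by the terms with $j<k$, so $|W_{k^2}-S_k(y)|\le k/k^2=1/k$. If $k^2\le N<(k+1)^2$, then $N-k^2\le2k$, so $|NW_N-k^2W_{k^2}|\le2k$, and dividing by $N\ge k^2$ gives $|W_N|\le|W_{k^2}|+2/k$. If $\sum_k|S_k(y)|^2<\infty$, then $S_k(y)\to0$, hence $W_{k^2}\to0$ and $W_N\to0$.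

**Step 2: a real-valued martingale that is large when the sum is large.** Put $F=\sum_{k\ge k_0}E_k$, $D=\sum_{k\ge k_0}D_k$ and $H=F-D=\sum_{k\ge k_0}H_k$. We check convergence. Because the $a_j$ are distinct and $\int_0^1e(bx)dx=0$ for integers $b\ne0$, we have $E_k(\emptyset)=D_k$. For $|\sigma|=n$ the integral over $[\sigma]$ is at most the integral over $[0,1]$, so
$$E_k(\sigma)\le2^nE_k(\emptyset)=2^nD_k\le2^n/k^2.\tag{5}$$
So all three sums converge absolutely, and $F$ is a nonnegative real-valued function satisfying the martingale equation. The point $y$ lies in every $[Z\upharpoonright n]$, and $|S_k|^2$ is continuous, so $E_k(Z\upharpoonright n)\to|S_k(y)|^2$ as $n\to\infty$. For every $K'\ge k_0$ we get $\sup_nF(Z\upharpoonright n)\ge\lim_n\sum_{k_0\le k\le K'}E_k(Z\upharpoonright n)=\sum_{k_0\le k\le K'}|S_k(y)|^2$. Letting $K'\to\infty$,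
$$\sup_nF(Z\upharpoonright n)\ge\sum_{k\ge k_0}|S_k(y)|^2.\tag{6}$$

**Step 3: rounding without losing the martingale equation.** A martingale must satisfy its equation exactly and take rational values, so we cannot simply approximate $F$. Instead we approximate the bets. Suppose $G:\{0,1\}^*\to\mathbb Q$ satisfies $|G(\sigma)-H(\sigma)|\le2^{-|\sigma|}$ for all $\sigma$. Choose a rational $M(\emptyset)\in[F(\emptyset)+1,F(\emptyset)+2]$ and define
$$M(\sigma b)=M(\sigma)+\tfrac12\big(G(\sigma b)-G(\sigma(1-b))\big)\qquad(b=0,1).$$
The two increments for $b=0$ and $b=1$ are opposite, so $M(\sigma)=\frac12(M(\sigma0)+M(\sigma1))$ exactly. From $F(\sigma)=\frac12(F(\sigma0)+F(\sigma1))$ and because $F-H=D$ is constant,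
$$F(\sigma b)=F(\sigma)+\tfrac12\big(F(\sigma b)-F(\sigma(1-b))\big)=F(\sigma)+\tfrac12\big(H(\sigma b)-H(\sigma(1-b))\big).$$
Subtracting, $M-F$ changes by at most $\frac12\cdot2\cdot2^{-(n+1)}=2^{-(n+1)}$ on passing from length $n$ to length $n+1$. In total it changes by at most $\sum_{n\ge0}2^{-(n+1)}=1$, and it starts at a value $\ge1$. Hence $M\ge F\ge0$, and $M$ is a rational-valued martingale. If $M$ does not succeed on $Z$, then $\sup_nF(Z\upharpoonright n)<\infty$, so (6) gives $\sum_k|S_k(y)|^2<\infty$ and Step 1 gives the conclusion. Computing $M(\sigma)$ takes $2|\sigma|$ values of $G$, at strings of length at most $|\sigma|$, plus additions; the number $M(\emptyset)$ is a constant.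

**Step 4: computing $G$.** What remains is a $G$ as in Step 3, computable in time polynomial in $n+K(n)$ at strings of length $n$. Fix $\sigma$ with $|\sigma|=n$, and let $K=K(n)$. Each $H_k$ is real, so in (3) we may replace each coefficient by its real part. Suppose that for $k_0\le k\le K$ and each pair $i\ne j$ in $[k,k^2)$ we have a rational within $2^{-n-1}/K$ of $\mathrm{Re}\,c(h(a_i-a_j),\sigma)$. Let $G(\sigma)$ be the resulting approximation of $\sum_{k_0\le k\le K}H_k(\sigma)$. As (3) is $k^{-4}$ times a sum of at most $k^4$ terms, each $H_k$ is approximated within $2^{-n-1}/K$, and there are at most $K$ of them. So the truncated sum is approximated within $2^{-n-1}$. With (4), $|G(\sigma)-H(\sigma)|\le2^{-n-1}+2^{-n-1}=2^{-n}$.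

Now for the coefficients. Let $b=h(a_i-a_j)\ne0$ and let $p=2^n(0.\sigma)$, an integer. Taking the real part in the definition of $c$,
$$\mathrm{Re}\,c(b,\sigma)=\frac{2^n}{b}\cdot\frac1{2\pi}\cdot\Delta,\qquad\Delta=\sin\frac{2\pi u}{2^n}-\sin\frac{2\pi v}{2^n},$$
where $u,v\in[0,2^n)$ are the residues of $b(p+1)$ and $bp$ modulo $2^n$. Let $\eta=2^{-2n-4}/K$. By the standard series for $\pi$ and $\sin$, compute dyadic rationals $s$ and $w\in[0,1]$ within $\eta$ of $\Delta$ and of $\frac1{2\pi}$, respectively. Since $|\Delta|\le2$, we get $|\frac1{2\pi}\Delta-ws|\le2\eta+\eta=3\eta$. As $|b|\ge1$, the number $2^nws/b$ is within $3\eta2^n<2^{-n-2}/K$ of $\mathrm{Re}\,c(b,\sigma)$. Round it to a dyadic rational with a further error of at most $2^{-n-2}/K$. All this takes time polynomial in $n$, $\log K$ and the bit length of $b$: the only numbers of the size of $b$ enter through a reduction modulo $2^n$ and one division.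

Each $a_j$ with $j<K^2$ is computed in time polynomial in $K$, so $b$ has polynomially many bits in $K$. There are at most $K\cdot K^4$ coefficients, and the final summation with weights $k^{-4}$ can be done over a common denominator $(K!)^4$ times a power of $2$, which has polynomially many bits in $n+K$. So $G$ is computable in time polynomial in $n+K(n)$. Because $K$ is nondecreasing, $M$ is computable in time polynomial in $|\sigma|+K(|\sigma|)$. $\square$

## 5. How many blocks the gambler must sum

Everything now depends on how small $K(n)$ can be taken in (4).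

**Proof of Theorem B.** *The aim is a $K(n)$ that works for every sequence.* Fix $h\ge1$ and let $k_0=2$. Since $E_k,D_k\ge0$, we have $|H_k(\sigma)|=|E_k(\sigma)-D_k|\le\max(E_k(\sigma),D_k)\le2^n/k^2$ by (5), for $|\sigma|=n$. Hence
$$\sum_{k>K}|H_k(\sigma)|\le2^n\sum_{k>K}k^{-2}\le2^n/K.$$
So (4) holds with $K(n)=2^{2n+1}\ge k_0$. Lemma 2 gives, for each $h$, a martingale computable in time polynomial in $n+2^{2n+1}$, that is, in time $2^{O(n)}$. By hypothesis none of these succeeds on the expansion of $y$, so $\frac1N\sum_{j<N}e(ha_jy)\to0$ for every $h\ge1$, and Weyl's criterion applies. $\blacksquare$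

**Proof of Theorem C.** *The aim is to use the separation (1) to get a polynomial $K(n)$.* Fix $h\ge1$ and take $k_0\ge2$ with $k_0\ge J$. Let $k\ge k_0$ and let $i,j\ge k$ be distinct. The larger of the two indices is at least $k\ge J$, so (1) gives $|a_i-a_j|\ge2^{k^\varepsilon}$. By (2), each of the at most $k^4$ coefficients in (3) has modulus at most $2^{n-k^\varepsilon}$. So with $d=\lceil1/\varepsilon\rceil$, for which $1/d\le\varepsilon$,
$$|H_k(\sigma)|\le2^{n-k^\varepsilon}\le2^{n-k^{1/d}}\qquad(|\sigma|=n).$$
The series $\sum_{k\ge1}2^{-k^{1/d}/2}$ converges; let $s\in\mathbb N$ be such that its sum is at most $2^s$. Splitting $2^{-k^{1/d}}$ into two equal factors and using $k>K$ in one of them,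
$$\sum_{k>K}|H_k(\sigma)|\le2^n\cdot2^{-K^{1/d}/2}\cdot2^s=2^{n+s-K^{1/d}/2}.$$
This is at most $2^{-n-1}$ as soon as $K^{1/d}\ge4n+2+2s$. So (4) holds with $K(n)=\max\big(k_0,(4n+2+2s)^d\big)$, which is nondecreasing and bounded by a polynomial in $n$. Lemma 2 now gives polynomial time computable martingales, one for each $h$. None succeeds on a polynomially random $y$, and Weyl's criterion applies.

Finally let $a_j>0$ and $a_{j+1}\ge\theta a_j$ with $\theta>1$. The sequence is strictly increasing. For $i>j$ we have $a_j\le a_{i-1}\le\theta^{-1}a_i$, so $a_i-a_j\ge(1-\theta^{-1})a_i\ge(1-\theta^{-1})a_0\theta^i$. This exceeds $2^{i^{1/2}}$ for all large $i$, so (1) holds with $\varepsilon=\frac12$ and suitable $J$. $\blacksquare$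

**The exact point where polynomial time is lost.** In Theorem B the gambler spends time $2^{O(n)}$ because $K(n)$ is exponential. Can we truncate earlier, using (2), if the $a_j$ are close together? The bound (2) is useless for $|b|<2^n/\pi$, where it exceeds $1$, and this is not a weakness of the estimate. For $0<|b|\le2^{n-1}$, (2) gives
$$|c(b,\sigma)|=\frac{|\sin(\pi b2^{-n})|}{\pi|b|2^{-n}}\ge\frac2\pi,$$
since $\sin(\pi u)\ge2u$ for $0\le u\le\frac12$. Take $h=1$ and $0\le a_j\le C(j+1)$, as happens for a nonnegative increasing sequence with bounded gaps. For every $k$ with $Ck^2\le2^{n-1}$, *every* coefficient in (3) has modulus at least $\frac2\pi$. So term by term there is nothing to discard until $k$ is of order $2^{n/2}$, and a gambler with polynomial time cannot even list the relevant indices.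

This does not yet show that polynomial randomness is too weak; some other gambler might do better, and for $a_j=j$ the conclusion holds anyway. But it tells us where to look for a counterexample: at sequences with bounded gaps, whose $i$-th term may inspect $\log_2i+O(1)$ bits of $y$, using time polynomial in $i$. If $Z\upharpoonright n$ is computable in time $2^{O(n)}$, then the sequence can *know* the bits of $y$ that determine where $\mathrm{frac}(a_iy)$ lies, and can choose $a_i$ accordingly. So we need two ingredients: a random $Z$ that is computable in time $2^{O(n)}$, and a way of choosing the $a_i$.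

## 6. Random sequences computable just above a given time bound

The first ingredient is a diagonalization: bet with all gamblers at once, and let $Z$ always go where their weighted total capital does not increase. We state it with a general time bound $t$, since Theorem D needs slower $t$ than Theorem A.

**Lemma 3.** Let $t:\mathbb N\to\mathbb N$ be nondecreasing, $t(n)\ge n$, with $1^n\mapsto t(n)$ computable in time polynomial in $t(n)+1$. There is $Z\in\{0,1\}^\omega$ such that $1^n\mapsto Z\upharpoonright n$ is computable in time polynomial in $t(n)+1$, and no martingale $M$ with the following property succeeds on $Z$: some machine computes $M$ and, for all but finitely many $n$, uses at most $t(n)$ steps on every input of length $n$ or $n+1$.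

*Proof.* Let $T_0,T_1,\dots$ be a standard enumeration of all Turing machines, so that $s$ steps of $T_i$ on an input $\tau$ can be simulated in time polynomial in $i+s+|\tau|$.

**Step 1: make every machine into a martingale.** A machine need not compute a martingale, nor halt in time, so we force the issue. Define $N_i:\{0,1\}^*\to\mathbb Q_{\ge0}$ as follows. Put $N_i(\sigma)=1$ if $|\sigma|\le i$. If $|\sigma|=n\ge i$, run $T_i$ on $\sigma$, $\sigma0$, $\sigma1$ for $t(n)$ steps each. If all three runs halt with rational outputs $r,r_0,r_1$ such that $r>0$, $r_0,r_1\ge0$ and $r_0+r_1=2r$, put $N_i(\sigma b)=N_i(\sigma)\,r_b/r$ for $b=0,1$. Otherwise put $N_i(\sigma0)=N_i(\sigma1)=N_i(\sigma)$. Since $r_0/r+r_1/r=2$, each $N_i$ is a martingale. Waiting until length $i$ ensures that only finitely many machines are active at any stage.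

**Step 2: follow the branch that pays least.** Given $\sigma=Z\upharpoonright n$, let $Z(n)$ be the least $b\in\{0,1\}$ that minimizes $\sum_{i\le n}2^{-i}N_i(\sigma b)$. To see that this keeps all $N_i$ bounded, put $L_n=\sum_{i\le n}2^{-i}N_i(Z\upharpoonright n)$. The average over $b$ of the minimized quantity is $L_n$, by the martingale equation. So its minimum is at most $L_n$. Passing to $L_{n+1}$ adds the term $2^{-(n+1)}N_{n+1}(Z\upharpoonright(n+1))=2^{-(n+1)}$. Hence $L_{n+1}\le L_n+2^{-(n+1)}$, and with $L_0=N_0(\emptyset)=1$ we get $L_n\le2$ for all $n$. Therefore $N_i(Z\upharpoonright n)\le2^{i+1}$ for all $n\ge i$; for $n<i$ the value is $1$. So $N_i(Z\upharpoonright n)\le2^{i+1}$ for all $i,n$.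

**Step 3: the cost of computing $Z$.** At stage $n$, where $Z(n)$ is found, we compute $t(n)$, carry out $3(n+1)$ simulations of $t(n)$ steps of machines with index at most $n$, and update the stored values $N_i(Z\upharpoonright n)$, $i\le n$. An output produced in $t(n)$ steps has at most $t(n)$ digits, so each factor $r_b/r$ is a fraction whose numerator and denominator have $O(t(n))$ digits. Earlier factors obey the same bound because $t$ is nondecreasing. Each $N_i(\sigma b)$ is a product of at most $n+1$ such fractions, and we add at most $n+1$ of these with weights $2^{-i}$ and compare two sums. Since $n\le t(n)$, stage $n$ takes time polynomial in $t(n)+1$. Computing $Z\upharpoonright n$ takes $n\le t(n)$ stages, each bounded by a fixed polynomial in $t(n)+1$.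

**Step 4: $Z$ defeats every fast martingale.** Let $M$ be as in the statement, computed by $T_i$, with the time bound valid for all $n\ge n_0$, where $n_0\ge i$. If $M(Z\upharpoonright n)=0$ for some $n$, then $M$ vanishes on all extensions of $Z\upharpoonright n$ (nonnegative values with mean $0$), and $M$ does not succeed on $Z$. Otherwise $M(Z\upharpoonright n)>0$ for all $n$. Every factor that enters $N_i$ along $Z$ is then either $1$ or of the form $M(Z\upharpoonright(n+1))/M(Z\upharpoonright n)>0$, because $T_i$ outputs values of $M$ whenever it halts in time. So $N_i(Z\upharpoonright n)>0$ for all $n$. For $n\ge n_0$ the three runs at $\sigma=Z\upharpoonright n$ halt in time and pass all tests, so the factor is $M(Z\upharpoonright(n+1))/M(Z\upharpoonright n)$. Multiplying,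
$$\frac{M(Z\upharpoonright n)}{M(Z\upharpoonright n_0)}=\frac{N_i(Z\upharpoonright n)}{N_i(Z\upharpoonright n_0)}\le\frac{2^{i+1}}{N_i(Z\upharpoonright n_0)}\qquad(n\ge n_0).$$
So $M$ is bounded along $Z$. $\square$

## 7. Choosing multiples from short windows

The second ingredient is the choice of the $a_i$. If $y$ is irrational, the set of $c\ge 0$ with $\mathrm{frac}(cy)<2^{-m}$ has bounded gaps. So in every sufficiently long window of integers there is a good multiple, and the only problem is to *recognize* it with few bits of $y$.

*Toy case.* Take $y=\sqrt2-1=0.41421\ldots$ (only to see the windows; randomness plays no role) and aim at $\mathrm{frac}(ay)<\frac12$. Let $x=\mathrm{frac}(4iy)$. If $x<\frac12$, choose $a_i=4i$. If $x\ge1-y$, choose $a_i=4i+1$: then $1\le x+y<1.5$. In the remaining case $\frac12\le x<1-y$, choose $a_i=4i+2$: then $1<x+2y<1+y<1.5$. So three candidates in each window always suffice. Since $\mathrm{frac}(4iy)$ is $0$, $0.657$, $0.314$, $0.971$, $0.627$, $0.284$, $0.941$ (to three places) for $i=0,\dots,6$, the sequence begins $0,5,8,13,17,20,25$.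

In general we must also make the decision with a truncation of $y$. The trick is to aim at a target $I$ strictly inside $[0,2^{-m})$ and at positive distance from $0$, so that a small error can neither push the point past $2^{-m}$ nor wrap it around below $0$. The function $g$ in the next lemma allows for larger spacing. For Theorem A it is $0$.

**Lemma 4.** Let $y=0.Z$ be irrational and $m\ge1$. Let $g:\mathbb N\to\mathbb N$ be nondecreasing with $1^i\mapsto1^{g(i)}$ polynomial time computable. Suppose that for each constant $q$ the map $1^i\mapsto Z\upharpoonright(g(i)+\lceil\log_2(i+1)\rceil+q)$ is polynomial time computable. Then there are $r\ge1$ and a polynomial time computable sequence $1^i\mapsto a_i$ of nonnegative integers such that for all $i$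
$$i2^{g(i)+r}\le a_i\le i2^{g(i)+r}+2^{r-1},\qquad\mathrm{frac}(a_iy)<2^{-m},\qquad a_i-a_{i-1}\ge2^{g(i)}\ \ (i\ge1).$$

*Proof.* Let $I=[2^{-m-2},2^{-m-1})$.

**Step 1: a window length that works everywhere.** We look for an $R$ such that *for every integer $\beta$ there is $0\le c\le R$ with $\mathrm{frac}((\beta+c)y)\in I$.* Put $\delta=2^{-m-3}$ and consider the grid arcs $[s\delta,(s+1)\delta)$, $0\le s<2^{m+3}$. As $y$ is irrational, $\langle\mathrm{frac}(cy)\rangle_{c\ge0}$ is dense in $[0,1]$. There are finitely many grid arcs, so there is $R$ such that each of them contains $\mathrm{frac}(cy)$ for some $0\le c\le R$. Every half-open arc $[u,u+2\delta)$ on the circle $\mathbb R/\mathbb Z$ contains a grid arc: if $s$ is the least integer with $s\delta\ge u$, then $s\delta<u+\delta$ and so $(s+1)\delta<u+2\delta$. The set $I-\beta y$, taken modulo $1$, is a half-open arc of length $2^{-m-2}=2\delta$. So it contains a grid arc and therefore $\mathrm{frac}(cy)$ for some $0\le c\le R$; that is, $\mathrm{frac}((\beta+c)y)\in I$.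

**Step 2: how many bits of $y$ matter.** Choose $r\ge1$ with $R\le2^{r-1}$. Let
$$\beta_i=i2^{g(i)+r},\qquad L_i=g(i)+r+\lceil\log_2(i+1)\rceil+m+2,\qquad y_i=0.(Z\upharpoonright L_i).$$
We claim that replacing $y$ by $y_i$ moves all candidates only a little. If $a=\beta_i+c$ with $0\le c\le R$, then $a\le i2^{g(i)+r}+2^{r-1}<(i+1)2^{g(i)+r}$. Since $0\le y-y_i\le2^{-L_i}$,
$$0\le a(y-y_i)<(i+1)2^{g(i)+r}\cdot2^{-L_i}\le2^{-m-2}.\tag{7}$$

**Step 3: the choice of $a_i$, and that it exists.** Let $c_i$ be the least $c\in[0,R]$ with $\mathrm{frac}((\beta_i+c)y_i)<2^{-m-1}$, and let $a_i=\beta_i+c_i$. To see that some $c$ qualifies, take by Step 1 a number $a=\beta_i+c$, $0\le c\le R$, with $\mathrm{frac}(ay)\in I$. By (7), $\mathrm{frac}(ay)-a(y-y_i)$ lies in $(0,2^{-m-1})$. It is congruent to $ay_i$ modulo $1$ and lies in $[0,1)$, so it equals $\mathrm{frac}(ay_i)$.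

**Step 4: the required properties.** By the choice of $c_i$ and (7), $\mathrm{frac}(a_iy_i)+a_i(y-y_i)$ is nonnegative and less than $2^{-m-1}+2^{-m-2}<2^{-m}$. It is congruent to $a_iy$ modulo $1$, so it equals $\mathrm{frac}(a_iy)$, which is therefore less than $2^{-m}$. The bounds on $a_i$ hold because $0\le c_i\le R\le2^{r-1}$. For the gaps, use $g(i-1)\le g(i)$:
$$a_i-a_{i-1}\ge\beta_i-\beta_{i-1}-R\ge2^{g(i)+r}-2^{r-1}\ge2^{g(i)}(2^r-2^{r-1})\ge2^{g(i)}.$$
Finally, $R,r,m$ are constants. The string $Z\upharpoonright L_i$ is computable in time polynomial in $i$, by the hypothesis with $q=r+m+2$. The number $\beta_i$ has polynomially many bits in $i$, and deciding whether $\mathrm{frac}((\beta_i+c)y_i)<2^{-m-1}$ for the $R+1$ candidates is integer arithmetic modulo $2^{L_i}$. So $1^i\mapsto a_i$ is polynomial time computable. $\square$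

## 8. Proof of Theorem A

Let $c,m\ge1$.

**Step 1: the real.** We need a $Z$ beyond all martingales of time $O(2^{c|\sigma|})$ and yet computable in time $2^{O(n)}$. Apply Lemma 3 with $t(n)=2^{(c+1)n}$. This $t$ is nondecreasing, $t(n)\ge n$, and $t(n)$ is computable in time polynomial in $t(n)+1$. If $M$ is computable in time $K2^{c|\sigma|}$, then on inputs of length $n$ or $n+1$ it takes at most $K2^{c(n+1)}=(K2^c)2^{cn}\le2^{(c+1)n}$ steps for all large $n$. So no martingale computable in time $O(2^{c|\sigma|})$ succeeds on $Z$. Let $y=0.Z$. If $Z$ were eventually periodic, a linear time martingale would succeed on it by Lemma 1. So $y$ is irrational and $Z$ is its only expansion. Every polynomial time computable martingale runs in time $O(2^{c|\sigma|})$, so $y$ is polynomially random.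

**Step 2: the sequence.** We check Lemma 4 with $g\equiv0$. By Lemma 3, $Z\upharpoonright n$ is computable in time polynomial in $2^{(c+1)n}+1$, that is, in time $2^{O(n)}$. With $n=\lceil\log_2(i+1)\rceil+q$ for constant $q$, this is polynomial in $i$. Lemma 4 gives $r\ge1$ and a polynomial time computable sequence with $\mathrm{frac}(a_iy)<2^{-m}$ and $a_i\in[2^ri,2^ri+2^{r-1}]$. So consecutive terms differ by at least $2^r-2^{r-1}>0$ and at most $2^r+2^{r-1}$: the sequence is strictly increasing with bounded gaps. $\blacksquare$

This is consistent with Theorem B: the $Z$ of Theorem A is computable in time $2^{O(n)}$, so the martingale with value $2^{|\sigma|}$ if $\sigma=Z\upharpoonright|\sigma|$ and value $0$ otherwise is computable in time $2^{O(|\sigma|)}$, and it succeeds on $Z$. Raising $c$ moves this gambler out of reach of any fixed exponent, but not out of the class $2^{O(|\sigma|)}$.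

## 9. Separation $2^{g(i)}$ with $g(i)=i^{o(1)}$, and fast growth

**Proof of Theorem D (i).** If we want gaps of size $2^{g(i)}$, then Lemma 4 asks for about $f(i)=g(i)+\lceil\log_2(i+1)\rceil$ bits of $y$ in time polynomial in $i$. So $Z\upharpoonright n$ should be computable in time about $f^{-1}(n)$. This leaves room for polynomial randomness if and only if $f^{-1}$ outgrows every polynomial, and that is what $g(i)=i^{o(1)}$ provides.

**Step 1: the time bound.** The function $f$ is nondecreasing, unbounded, and $i^{o(1)}$. Let
$$t(n)=n+\min\{i\ge1:f(i)\ge n\}.$$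
Then $t$ is nondecreasing, $t(n)\ge n$, and $t(n)$ is computable in time polynomial in $t(n)$, by evaluating $f(1),f(2),\dots$ until a value $\ge n$ appears.

*Example.* For $g(i)=\lceil\log_2(i+1)\rceil^2$ we have $f(i)=\ell^2+\ell$ with $\ell=\lceil\log_2(i+1)\rceil$. The least $i\ge1$ with $\lceil\log_2(i+1)\rceil\ge\ell$ is $2^{\ell-1}$. So, for $n\ge1$, $t(n)=n+2^{\ell-1}$ for the least $\ell$ with $\ell^2+\ell\ge n$: this $\ell$ is about $\sqrt n$.

**Step 2: $t$ exceeds every polynomial, so Lemma 3 yields a polynomially random real.** Let $d\ge1$. Choose $i_d\ge 1$ such that $f(i)<i^{1/d}$ for all $i\ge i_d$. Let $n$ exceed $f(i)$ for all $1\le i<i_d$. Then the minimizing $i$ in the definition of $t(n)$ satisfies $i\ge i_d$ and $n\le f(i)<i^{1/d}$. So $i>n^d$ and $t(n)>n^d$. As $d$ was arbitrary, every polynomial time computable martingale satisfies the time condition of Lemma 3 for this $t$. Let $Z$ be given by Lemma 3 and $y=0.Z$. By Lemma 1, $y$ is irrational, so $Z$ is its expansion, and $y$ is polynomially random.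

**Step 3: the hypothesis of Lemma 4.** Fix $q\ge0$ and put $n'=f(i)+q$ and $i'=2^q(i+1)$. Since $i'\ge i$ and $g$ is nondecreasing,
$$f(i')\ge g(i)+\lceil\log_2(2^q(i+1))\rceil=g(i)+q+\lceil\log_2(i+1)\rceil=n'.$$
Hence $t(n')\le n'+i'=f(i)+q+2^q(i+1)$, which is bounded by a polynomial in $i$. By Lemma 3, $1^i\mapsto Z\upharpoonright(f(i)+q)$ is polynomial time computable.

**Step 4: conclusion of (i).** Lemma 4 with $m=1$ gives a polynomial time computable sequence with $\mathrm{frac}(a_iy)<\frac12$ and $a_i-a_{i-1}\ge2^{g(i)}\ge1$. So it is strictly increasing, and $a_i-a_j\ge a_i-a_{i-1}\ge2^{g(i)}$ for all $i>j$.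

**Proof of Theorem D (ii).** The point is that adding one large number to a whole block of terms makes the terms large but merely rotates the block on the circle, so crowding within the block persists.

**Step 1: the sequence.** Take $y$ and $\langle a_i'\rangle$ from Theorem A with $c=1$, $m=3$. So $\mathrm{frac}(a_i'y)<\frac18$, and by bounded gaps $0\le a_i'\le C(i+1)$ for some constant $C$. Choose $k_0$ with
$$2^{2^{k+2}}+C2^{k+1}<2^{2^{k+3}}\qquad\text{for all }k\ge k_0.$$
Put $a_j=j$ for $j<2^{k_0}$, and $a_j=2^{2^{k+2}}+a_j'$ for $2^k\le j<2^{k+1}$, $k\ge k_0$.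

**Step 2: growth and complexity.** Within a block, $\langle a_j\rangle$ is strictly increasing because $\langle a'_j\rangle$ is. The last term of block $k$ is at most $2^{2^{k+2}}+C2^{k+1}<2^{2^{k+3}}$, so it is below every term of block $k+1$. And $2^{k_0}-1<2^{2^{k_0+2}}$ takes care of the start. For $2^k\le j<2^{k+1}$ with $k\ge k_0$ we have $2^{k+2}\le4j$, so the sequence is polynomial time computable. Since $2^{k+2}>j$, we have $a_j\ge2^{2^{k+2}}>2^j$ for all $j\ge2^{k_0}$.

**Step 3: failure of uniform distribution.** Fix $k\ge k_0$ and let $\alpha_k=2^{2^{k+2}}y$. For $2^k\le j<2^{k+1}$, the number $a_jy$ is congruent modulo $1$ to $\alpha_k+\mathrm{frac}(a_j'y)$. So all points $\mathrm{frac}(a_jy)$ of this block lie in one arc of length $\frac18$ modulo $1$. Such an arc is covered by two cyclically adjacent intervals of the form $[\frac s8,\frac{s+1}8]$, $0\le s<8$. Hence for every $k\ge k_0$ some such pair contains at least $2^k$, i.e. at least half, of the first $2^{k+1}$ terms. If $\langle\mathrm{frac}(a_jy)\rangle$ were uniformly distributed, each single interval would contain a proportion $\frac18+o(1)$ of the first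 $2^{k+1}$ terms, so each of the eight pairs would contain at most a proportion $\frac14+o(1)$. For large $k$ this contradicts the proportion $\frac12$. $\blacksquare$
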